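# A tree of digit triangles, and a properly continuous weak selection without weak orderability

## 1. Digit triangles that carry their own comparisons

For $m\ge 0$ let $T_m$ be the finite set of all functions
$$\tau:\{(i,j):0\le i<j\le m\}\to\{0,1\}.$$
Think of $\tau$ as a triangle of digits: column $j$ consists of $\tau(0,j),\dots,\tau(j-1,j)$. So $T_0$ has one element (the empty triangle), $T_1$ has two, $T_2$ has eight. Put $T=\bigcup_m T_m$, and write $|\tau|=m$ if $\tau\in T_m$. For $k\le m$ let $\tau|_k\in T_k$ be the restriction of $\tau$. We say that $\tau'$ *extends* $\tau$ if $|\tau'|\ge|\tau|$ and $\tau'|_{|\tau|}=\tau$. With this relation $T$ is a tree, and its infinite branches are the functions $x:\{(i,j):i<j<\omega\}\to\{0,1\}$; the node of the branch at level $k$ is $x|_k\in T_k$.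

Now let each node say how it compares with the nodes below it in the tree. If $\tau\in T_m$ and $k<m$, declare
$$\tau|_k \text{ to be smaller than } \tau \text{ if } \tau(k,m)=1,\qquad \tau \text{ to be smaller than } \tau|_k \text{ if } \tau(k,m)=0 .$$
The last column of $\tau$ thus stores the comparisons of $\tau$ with all its proper restrictions. For example, if $\tau\in T_2$ has $\tau(0,1)=1$, $\tau(1,2)=1$, $\tau(0,2)=0$, then $\tau|_0$ is smaller than $\tau|_1$, which is smaller than $\tau$, which is smaller than $\tau|_0$: a cycle.

Along a branch $x$, the node $x|_k$ is smaller than $x|_l$ (for $k<l$) exactly when $x(k,l)=1$. Since $x$ is arbitrary, *every* way of orienting the pairs of natural numbers occurs along exactly one branch. One rule, fixed once for all on a countable set, contains all possible patterns of comparison.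

This is what the tree is for. We shall build a topological space with a continuous rule for choosing one point out of any two points, and we want no linear order on the space to be compatible with the topology. There are $\mathfrak c$ linear orders to defeat, and each is to be defeated along a branch of its own. The comparisons along that branch should be adapted to the order being defeated, and the tree lets us do that without changing the rule.

## 2. Weak selections, their rays, and the question

All spaces are Hausdorff. For a set $X$ let $\mathscr F_2(X)=\{S\subset X:1\le|S|\le2\}$.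

**Definition (weak selection).** A *weak selection* for $X$ is a map $\sigma:\mathscr F_2(X)\to X$ with $\sigma(S)\in S$. It generates the relation $x\le_\sigma y\iff\sigma(\{x,y\})=x$; we write $x<_\sigma y$ if $x\le_\sigma y$ and $x\ne y$.

For distinct $x,y$ exactly one of $x<_\sigma y$, $y<_\sigma x$ holds, and any relation with this property comes from a weak selection. Transitivity is not required: on $\{0,1,2\}$ the cycle $0<_\sigma1<_\sigma2<_\sigma0$ is a weak selection.

**Definition (continuity).** A weak selection $\sigma$ for a space $X$ is *continuous* if it is continuous for the Vietoris topology on $\mathscr F_2(X)$, whose basic open sets are the sets $\{S:S\subset V_1\cup\dots\cup V_n,\ S\cap V_i\neq\emptyset \text{ for all } i\}$ with $V_i$ open. Equivalently: whenever $x<_\sigma y$, there are open $U\ni x$, $V\ni y$ with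
$$s<_\sigma t\quad\text{for all } s\in U,\ t\in V. \tag{1}$$

The equivalence is a direct check. At a singleton $\{x\}$ continuity is automatic, since $S\subset W$ implies $\sigma(S)\in W$. At $\{x,y\}$ with $x<_\sigma y$, take disjoint open $U'\ni x$, $V'\ni y$; continuity at $\{x,y\}$ with target $U'$ gives $U\subset U'$, $V\subset V'$ such that $\sigma(\{s,t\})\in U'$ for $s\in U,t\in V$, and this says $s<_\sigma t$. Conversely, given (1) and an open $W\ni x$, replace $U$ by $U\cap W$; then $\sigma(\{s,t\})=s\in W$ for $s\in U$, $t\in V$. We shall only use (1).

**Definition (selection topology).** The *selection topology* $\mathscr T_\sigma$ on $X$ has as a subbase the open rays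
$$(\leftarrow,x)_\sigma=\{y:y<_\sigma x\},\qquad (x,\rightarrow)_\sigma=\{y:x<_\sigma y\}\qquad(x\in X).$$

If $\sigma$ is continuous then its rays are open: if $y<_\sigma x$, the set $U\ni y$ from (1) lies in $(\leftarrow,x)_\sigma$, and similarly on the other side. So continuity gives that $\mathscr T_\sigma$ is coarser than the topology of $X$.

**Definition (properly continuous).** $\sigma$ is *properly continuous* if $\mathscr T_\sigma$ is coarser than the topology of $X$ and $\sigma$ is continuous with respect to $\mathscr T_\sigma$.

A properly continuous $\sigma$ is continuous, because the sets $U,V$ of (1), found in $\mathscr T_\sigma$, are also open in the finer topology of $X$.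

**Definition (weakly orderable).** $X$ is *weakly orderable* if some linear order on $X$ has its open interval topology coarser than the topology of $X$; that is, its open rays are open in $X$.

For example, every discrete space is weakly orderable, and so is every subspace of $\mathbb R$. Weak orderability passes to subspaces: restrict the order; the rays of the restricted order are traces of rays of the whole space.

**Fact 1.** Let $<$ be a linear order on a space $X$ whose open rays are open. If $p<q$, there are open $U\ni p$, $V\ni q$ with $u<v$ for all $u\in U$, $v\in V$.

*Proof.* If $p<r<q$ for some $r$, take $U=(\leftarrow,r)$, $V=(r,\rightarrow)$. Otherwise take $U=(\leftarrow,q)$, $V=(p,\rightarrow)$: since nothing lies strictly between $p$ and $q$, we have $u\le p<q\le v$ for $u\in U$, $v\in V$. $\square$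

Hence every weakly orderable space has a properly continuous weak selection. Take $\sigma(\{x,y\})=\min\{x,y\}$ for the given order; $\mathscr T_\sigma$ is the open interval topology, and Fact 1, applied to $X$ with that topology, is the continuity of $\sigma$. The question, taken from Valentin Gutev, "Coarser Compact Topologies", arXiv:1805.10947 (2018), asks for the converse.

**Question.** Let $X$ be a space which has a properly continuous weak selection. Is $X$ weakly orderable?

The answer is **no**: there is a space $Y$ with a weak selection $\sigma$ that is continuous with respect to $\mathscr T_\sigma$, with $\mathscr T_\sigma$ *equal* to the topology of $Y$, such that $Y$ is not weakly orderable. "Zero-dimensional" means Hausdorff with a base of clopen sets. The answer has two halves.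

**Theorem A.** There is a zero-dimensional, locally compact, separable, first countable space $X_0$, $|X_0|=\mathfrak c$, which has a continuous weak selection but is not weakly orderable.

**Theorem B.** Let $X$ be zero-dimensional with a continuous weak selection. Then there are a discrete space $D$ and a weak selection $\sigma'$ for the topological sum $Y=X\sqcup D$ such that $\mathscr T_{\sigma'}$ is exactly the topology of $Y$ and $\sigma'$ is continuous. In particular $\sigma'$ is properly continuous.

**Corollary.** Apply Theorem B to $X_0$. The resulting $Y$ has a properly continuous weak selection and is not weakly orderable.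

*Proof of the Corollary from A and B.* If $Y$ were weakly orderable, so would be its subspace $X_0$. $\square$

That a separable locally compact space with the two properties of Theorem A (a continuous weak selection, no weak orderability) exists is due to Hrušák and Martínez-Ruiz, *Selections and weak orderability*, Fund. Math. 203 (2009). The proof below is self-contained and does not rely on that paper. Here is the strengthened form.

**Theorem C.**

1. There is a zero-dimensional, locally compact, first countable space $Y$ with $|Y|=\mathfrak c$ and a weak selection $\sigma$ for $Y$ such that $\mathscr T_\sigma$ is the topology of $Y$ and $\sigma$ is continuous, but $Y$ is not weakly orderable.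
2. For a zero-dimensional space $X$ the following are equivalent: (i) $X$ has a continuous weak selection; (ii) $X$ is homeomorphic to a subspace of a space with a properly continuous weak selection; (iii) for some discrete $D$, the topology of $X\sqcup D$ is the selection topology $\mathscr T_\sigma$ of a weak selection $\sigma$ continuous with respect to $\mathscr T_\sigma$. Moreover, for zero-dimensional $X$ and any $D$ as in (iii), $X\sqcup D$ is weakly orderable only if $X$ is.
3. If $X$ is countable and has a weak selection $\sigma$ with $\mathscr T_\sigma$ coarser than the topology of $X$ (in particular, if $\sigma$ is continuous or properly continuous), then $X$ is weakly orderable.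

## 3. Three points, a discrete space, and all countable spaces

**Example 1 (three points).** For the cycle $0<_\sigma1<_\sigma2<_\sigma0$ we have $(\leftarrow,1)_\sigma=\{0\}$, $(\leftarrow,2)_\sigma=\{1\}$, $(\leftarrow,0)_\sigma=\{2\}$. So $\mathscr T_\sigma$ is discrete and $\sigma$ is properly continuous. The relation is not an order, but the space is of course orderable. Note the effect, which returns in Section 7: a cycle makes its points isolated in $\mathscr T_\sigma$.

**Example 2 (continuous but not properly continuous).** Let $X=\{a\}\cup\{a_n:n<\omega\}\cup\{b\}\cup\{b_n:n<\omega\}$ with the discrete topology. Every weak selection for $X$ is continuous. Start with the linear order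
$$a_0<a_1<\dots<a<b_0<b_1<\dots<b$$
and reverse the pairs $\{a_n,b_n\}$: put $b_n<_\sigma a_n$ for each $n$, leaving all other pairs as they are. The rays containing $a$ are $(\leftarrow,b)_\sigma$, which contains all $a_i$; $(a_n,\rightarrow)_\sigma$, which contains all $a_i$ with $i>n$; and $(\leftarrow,b_n)_\sigma$, which contains all $a_i$ with $i\ne n$. The rays containing $b$ are $(a,\rightarrow)_\sigma$, $(a_n,\rightarrow)_\sigma$, $(b_n,\rightarrow)_\sigma$, and each of them contains all but finitely many $b_i$. So any $\mathscr T_\sigma$-neighborhoods of $a$ and $b$ contain $a_n$ and $b_n$, respectively, for some common $n$. Although $a<_\sigma b$, we have $b_n<_\sigma a_n$; so $\sigma$ is not continuous for $\mathscr T_\sigma$. Passing to the coarser topology $\mathscr T_\sigma$ can destroy continuity, and this is why Theorem B is needed after Theorem A.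

Both examples are countable. No countable space can answer the question in the negative.

**Proof of Theorem C(3).** If $\sigma$ is continuous, or properly continuous, its rays are open in $X$; so the cases in parentheses fall under the hypothesis.

**Step 1: $\mathscr T_\sigma$ is $T_1$ and regular, for every weak selection $\sigma$ on any set.** This is needed for a metrization theorem. It is $T_1$ because $X\setminus\{x\}=(\leftarrow,x)_\sigma\cup(x,\rightarrow)_\sigma$. For regularity it suffices to find, for each $x$ and each subbasic $W\ni x$, some $G\in\mathscr T_\sigma$ with $x\in G\subset\overline G\subset W$, because finite intersections of such sets $G$ then handle the basic neighborhoods. Reversing $<_\sigma$ exchanges left and right rays, so let $W=(\leftarrow,y)_\sigma$, that is, $x<_\sigma y$.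

Suppose first that $x<_\sigma w<_\sigma y$ for some $w$. Let $G=(\leftarrow,w)_\sigma\cap(\leftarrow,y)_\sigma\ni x$. The open set $(y,\rightarrow)_\sigma$ misses $G$, so $\overline G\subset W\cup\{y\}$. The open set $(w,\rightarrow)_\sigma$ contains $y$ and misses $(\leftarrow,w)_\sigma\supset G$, so $y\notin\overline G$. Hence $\overline G\subset W$.

Suppose there is no such $w$. Then $(x,\rightarrow)_\sigma\cap(\leftarrow,y)_\sigma=\emptyset$, so $(x,\rightarrow)_\sigma\subset\{y\}\cup(y,\rightarrow)_\sigma$; also $y\in(x,\rightarrow)_\sigma$. Hence
$$X\setminus W=\{y\}\cup(y,\rightarrow)_\sigma=(x,\rightarrow)_\sigma\cup(y,\rightarrow)_\sigma$$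
is open, and $G=W$ is clopen.

**Step 2: a continuous injection into $\mathbb R$.** This will give the order. We may assume $X\neq\emptyset$. Since $X$ is countable, $\mathscr T_\sigma$ has a countable subbase, so it is second countable; being regular and $T_1$, it is metrizable by Urysohn's theorem, say by $d$. For $x\in X$ and $m\ge1$ choose $r\in(0,1/m)$ outside the countable set $\{d(x,y):y\in X\}$; then $\{y:d(x,y)<r\}=\{y:d(x,y)\le r\}$ is clopen. We get countably many $\mathscr T_\sigma$-clopen sets; list them as $C_0,C_1,\dots$. They separate points: if $x\neq y$, some $C_n$ contains $x$ and not $y$. Define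
$$f(x)=\sum_{n}2\cdot3^{-n-1}\,\mathbf 1_{C_n}(x).$$
This is a uniform limit of continuous functions, so it is $\mathscr T_\sigma$-continuous. If $x\ne y$ and $n$ is the first index at which $\mathbf 1_{C_n}(x)\ne\mathbf 1_{C_n}(y)$, then $|f(x)-f(y)|\ge2\cdot3^{-n-1}-\sum_{m>n}2\cdot3^{-m-1}=3^{-n-1}>0$. So $f$ is injective.

**Step 3: the order.** Put $x<y$ iff $f(x)<f(y)$. The open rays of this linear order are the preimages under $f$ of the open rays of $\mathbb R$, so they are $\mathscr T_\sigma$-open, hence open in $X$. $\square$

## 4. Two limit points over one branch

To prevent weak orderability, begin with a countable set $N$ of isolated points. If $<$ is a linear order on $N$ and $s_0<s_1<s_2<\cdots$ are points of $N$, add a limit point $p^0$ of the even-indexed points and a limit point $p^1$ of the odd-indexed ones. Then $<$ has no extension to the new points with open rays. Indeed, if $p^c<p^d$ in such an extension, Fact 1 gives open $U\ni p^c$, $V\ni p^d$ with $U<V$; but $V$ contains some $s_k$ of the second class, and $U$ contains some $s_l$ of the first class with $l>k$, so $s_k<s_l$ contradicts $U<V$. By Ramsey's theorem every linear order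 on an infinite set has an infinite increasing or decreasing sequence. So one tries to treat all $\mathfrak c$ linear orders on $N$ in this way, with sequences that have pairwise finite intersections.

The attempt stops at the continuity of the weak selection. By (1), continuity at $\{p^0,p^1\}$ requires that, after deleting finitely many terms, all the $s_k$ of one class are below all the $s_l$ of the other class in the sense of $<_\sigma$. The relation $<_\sigma$ on $N$ is fixed before the sequence is chosen. If, for instance, $<_\sigma$ is a linear order on $N$, let $<$ be that same order: along the increasing sequence we have $s_0<_\sigma s_1<_\sigma s_2<_\sigma\cdots$, and no tail of the even class lies entirely on one side of any tail of the odd class. In general the sequence found by Ramsey's theorem knows nothing about $<_\sigma$.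

The tree of Section 1 removes the fixed pattern: take $N$ to be essentially $T$, and let nodes on a branch $x$ be compared by the digits of $x$. Then we want a branch $x$ and disjoint infinite sets of levels $a^0,a^1$ with three properties.

* For each $i$ the digit $x(i,j)$ is constant for large $j$. Then the node $x|_i$ compares in the same way with all late nodes, so it can be compared continuously with the limit points.
* If $i\in a^1$ and $j\in a^0$, then $x|_i$ is smaller than $x|_j$ in the comparison stored in the tree.
* The given linear order $<$ cannot separate the two classes, for instance because $x|_k$, $k\in a^0\cup a^1$, increases in it as above.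

There is a circle here: a change of the digits changes the nodes, and hence changes what $<$ says about them. So $x$, $a^0$, $a^1$ must be constructed together.

The first two properties alone are easy. Take any $e:\omega\to\{0,1\}$ with both values infinitely often, put $x(i,j)=e(i)$ for all $i<j$ and $a^c=\{k:e(k)=c\}$. If $<$ orders $T$ by length (with ties broken arbitrarily), this $x$ is increasing and everything works. But for other orders it fails completely.

**Example 3 (an order that reads the digits).** For $\rho\in T_k$ call $\tau\in T_{k+1}$ extending $\rho$ a $0$-child or a $1$-child of $\rho$ according to the digit $\tau(k,k+1)$. Order the children of $\rho$ together with a symbol $M$ so that all $0$-children precede $M$ and $M$ precedes all $1$-children. Encode $\tau\in T_m$ by the word $\tau|_1,\tau|_2,\dots,\tau|_m,M$, and compare nodes lexicographically by their words. At the first place where two words differ, the two entries are children of one common node $\rho$, or $M$. No word is an initial segment of another, so this is a linear order on $T$. In it, for every branch $x$ and all $k<l$,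
$$x|_k<x|_l\iff x(k,k+1)=1.$$
Let $x(i,j)=e(i)$ for all $i<j$. If $a^0,a^1$ are infinite and satisfy the second property above, then $e=1$ on $a^1$ and $e=0$ on $a^0$. So $x|_k<x|_l$ for $k\in a^1$ and all $l>k$, and $x|_l<x|_k$ for $k\in a^0$ and all $l>k$: all nodes with levels in $a^1$ lie below all nodes with levels in $a^0$ in the given order too. The order separates the two classes perfectly.

The cure for this order is to let the constant value of the digits $x(i,j)$ set in late. Put $x(k,k+1)=1$ for all $k$, and $x(i,j)=e(i)$ for $j\ge i+2$, where $e(i)=0$ if $4$ divides $i$ and $e(i)=1$ otherwise; let $a^0=\{k:k\equiv0\ (4)\}$ and $a^1=\{k:k\equiv2\ (4)\}$. No two elements of $a^0\cup a^1$ are adjacent, so the second property holds, the first is clear, and $x$ is increasing.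

In general we need to decide step by step which digits are already promised and which are still free. The following lemma says that this always succeeds; the alternative (c1) is a second way to defeat an order.

**Lemma 1.** Let $<$ be any linear order on $T$. There are $x:\{(i,j):i<j<\omega\}\to\{0,1\}$ and disjoint infinite $a^0,a^1\subset\omega$ such that

* (a) for each $i$, $x(i,j)$ is constant for all large $j$;
* (b) if $i\in a^1$, $j\in a^0$: $i<j\Rightarrow x(i,j)=1$, and $j<i\Rightarrow x(j,i)=0$;
* (c) one of the following holds:
  * (c1) there is $n\in T$ such that $x|_k<n$ for infinitely many $k\in a^0$ and $n<x|_k$ for infinitely many $k\in a^0$;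
  * (c2$^+$) for every $k\in a^0\cup a^1$: $x|_k<x|_l$ for all large $l$;
  * (c2$^-$) for every $k\in a^0\cup a^1$: $x|_l<x|_k$ for all large $l$.

## 5. Promises about rows: proof of Lemma 1

**Step 1: conditions.** We need a language for "a finite part of $x$ is fixed, and some rows have been promised to be constant from now on".

A *condition* is a pair $(t,e)$ with $t\in T$ and $e$ a partial function into $\{0,1\}$ with $\operatorname{dom}e\subset\{0,\dots,|t|\}$. Let $\langle t,e\rangle$ be the set of all $v\in T$ such that $|v|>|t|$, $v$ extends $t$, and
$$v(i,j)=e(i)\quad\text{whenever } i\in\operatorname{dom}e \text{ and } |t|<j\le|v|.$$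
For example, if $t\in T_0$ and $e(0)=1$, then $\langle t,e\rangle$ consists of all $v$ with $|v|\ge1$ whose row $0$ is constantly $1$; with $e=\emptyset$ it consists of all $v$ with $|v|\ge 1$.

The set $\langle t,e\rangle$ is never empty: fill in the promised rows as promised and the others arbitrarily. If $v\in\langle t,e\rangle$ and $|t|<l\le|v|$, then $v|_l\in\langle t,e\rangle$.

Write $(t',e')\le(t,e)$ if $e\subset e'$ and either $t'=t$ or $t'\in\langle t,e\rangle$. The point of this definition is
$$(t',e')\le(t,e)\ \Longrightarrow\ \langle t',e'\rangle\subset\langle t,e\rangle. \tag{2}$$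
To see (2), let $v\in\langle t',e'\rangle$. Then $|v|>|t'|\ge|t|$ and $v$ extends $t'$, hence $t$. Let $i\in\operatorname{dom}e$ and $|t|<j\le|v|$. If $j\le|t'|$, then $t'\ne t$, so $t'\in\langle t,e\rangle$ and $v(i,j)=t'(i,j)=e(i)$. If $j>|t'|$, then $v(i,j)=e'(i)=e(i)$.

Consequently $\le$ is transitive: if $(t'',e'')\le(t',e')\le(t,e)$, then $e\subset e''$, and $t''$ is either $t'$, which is $t$ or in $\langle t,e\rangle$, or is in $\langle t',e'\rangle\subset\langle t,e\rangle$. Also directly from the definition,
$$v\in\langle t,e\rangle,\ g\supset e,\ \operatorname{dom}g\subset\{0,\dots,|v|\}\ \Longrightarrow\ (v,g)\le(t,e). \tag{3}$$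
Call $(t,e)$ *total* if $\operatorname{dom}e=\{0,\dots,|t|\}$. Every condition $(t,e)$ has a total condition below it with the same $t$: extend $e$ arbitrarily.

**Step 2: deciding a node.** We record when the promises made so far already force the position of all later nodes relative to a node $n$ in the given order $<$.

A condition $q=(t,e)$ *decides* $n\in T$ *with sign $+$* if $n<v$ for all $v\in\langle t,e\rangle$, and *with sign $-$* if $v<n$ for all $v\in\langle t,e\rangle$. The sign is unique because $\langle t,e\rangle\ne\emptyset$. By (2), if $q$ decides $n$ then every $q'\le q$ decides $n$ with the same sign.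

There are two cases, according to whether the order can be forced to commit itself.

**Step 3, Case 1: there are $n\in T$ and a condition $p$ such that no $q\le p$ decides $n$.** Here we jump across $n$ forever and obtain (c1).

Choose a total $(t_0,e_0)\le p$ with $|t_0|\ge|n|$: take $t_0$ long in $\langle p\rangle$, use (3), and extend to a total condition. Suppose $j\ge1$ and a total $(t_{j-1},e_{j-1})\le p$ is given, with $|t_{j-1}|\ge|n|$. All members of $\langle t_{j-1},e_{j-1}\rangle$ have length $>|n|$, so they differ from $n$. Since the condition does not decide $n$ with either sign, there are members $<n$ and members $>n$. Pick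
$$t_j\in\langle t_{j-1},e_{j-1}\rangle,\qquad t_j<n\ \text{ if } j \text{ is odd},\qquad t_j>n\ \text{ if } j\text{ is even}.$$
Put $k_j=|t_j|$. Since $k_j>|t_{j-1}|$, the row $k_j$ has not been promised yet. Let $e_j\supset e_{j-1}$ have domain $\{0,\dots,k_j\}$, with $e_j(k_j)=1$ if $j\equiv0,1\pmod4$, $e_j(k_j)=0$ if $j\equiv2,3\pmod4$, and with all other new values $0$. By (3), $(t_j,e_j)\le(t_{j-1},e_{j-1})$.

Let $x=\bigcup_jt_j$ and $a^c=\{k_j:j\ge1,\ e_j(k_j)=c\}$; these are disjoint infinite sets. Set $k_0=|t_0|$. For every $j$, each $x|_l$ with $l>k_j$ lies in $\langle t_j,e_j\rangle$: choose $j'>j$ with $k_{j'}\ge l$; then $t_{j'}\in\langle t_{j'-1},e_{j'-1}\rangle\subset\langle t_j,e_j\rangle$ and $x|_l=t_{j'}|_l$. Therefore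
$$x(i,l)=e_j(i)\qquad\text{for } i\le k_j<l. \tag{4}$$
This gives (a), because for each $i$ some $k_j\ge i$. It also gives $x(k_i,k_j)=e_i(k_i)$ for $1\le i<j$: the digit is $1$ if $k_i\in a^1$ and $0$ if $k_i\in a^0$. This is (b). Finally $x|_{k_j}=t_j$, and $a^0=\{k_j:j\equiv2,3\pmod4\}$ contains infinitely many $k_j$ with $j$ odd, where $t_j<n$, and infinitely many with $j$ even, where $t_j>n$. So (c1) holds.

**Step 4, Case 2: for every condition $p$ and every $n\in T$ some $q\le p$ decides $n$.** Now the order can always be forced to commit itself. What we need are nodes $s$ whose level can be put into either of $a^0,a^1$ while the order commits itself *in the same direction*.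

**Claim.** In Case 2, for every condition $(t,e)$ there are $s\in\langle t,e\rangle$, a sign $\varepsilon$, and conditions $q^c=(t^c,f^c)\le(s,e)$ for $c=0,1$, such that $f^c(|s|)=c$ and $q^c$ decides $s$ with sign $\varepsilon$ (the same $\varepsilon$ for both $c$).

*Proof of the Claim.* The first candidate is any node. Pick $s_0\in\langle t,e\rangle$ and put $k_0=|s_0|$. As $k_0>|t|$, we have $k_0\notin\operatorname{dom}e$. For $c\in\{0,1\}$ let $R_c$ be the set of signs $\varepsilon$ such that some $(t',f)\le(s_0,e)$ with $f(k_0)=c$ decides $s_0$ with sign $\varepsilon$. The Case 2 hypothesis, applied to the condition $(s_0,e\cup\{(k_0,c)\})\le(s_0,e)$, shows $R_c\neq\emptyset$. If some $\varepsilon$ lies in $R_0\cap R_1$, the Claim holds with $s=s_0$ and this $\varepsilon$.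

Otherwise $R_0$ and $R_1$ are disjoint nonempty subsets of $\{+,-\}$, so they are two different singletons: $R_{c^+}=\{+\}$ and $R_{c^-}=\{-\}$ with $\{c^+,c^-\}=\{0,1\}$. The order then follows the promise made about row $k_0$, and we turn this against it. Take $q\le(s_0,e)$ deciding $s_0$ with sign $+$, and any $s_1\in\langle q\rangle$. Then
$$s_0<s_1\quad\text{and}\quad s_1\in\langle q\rangle\subset\langle s_0,e\rangle\subset\langle t,e\rangle .$$
We keep the node $s_1$ but forget the promises of $q$ beyond $e$. Let $k_1=|s_1|>k_0$ and, for $c=0,1$, put
$$r_c=\bigl(s_1,\ e\cup\{(k_0,c^-),(k_1,c)\}\bigr).$$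
This is a condition, since $k_0,k_1\notin\operatorname{dom}e$ and $k_0<k_1=|s_1|$. By (3), applied to $s_1\in\langle s_0,e\rangle$, we have $(s_1,e)\le(s_0,e)$, and clearly $r_c\le(s_1,e)$. Note that row $k_0$ was not restricted by $(s_0,e)$, so the promise $c^-$ may be made now, whatever digits $s_1$ already has in this row.

By the Case 2 hypothesis there is $q_c\le r_c$ deciding $s_0$. Since $q_c\le(s_0,e)$ and $q_c$ has value $c^-$ at $k_0$, its sign belongs to $R_{c^-}$, so it is $-$. For every $v\in\langle q_c\rangle$ we get $v<s_0<s_1$; so $q_c$ decides $s_1$ with sign $-$. Moreover $q_c\le(s_1,e)$ and $q_c$ has value $c$ at $k_1=|s_1|$. This holds for $c=0$ and for $c=1$. So the Claim holds with $s=s_1$, $\varepsilon=-$. $\square$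

**Step 5: the branch in Case 2.** We iterate the Claim, distributing the nodes of each sign alternately between the two classes, and then keep one sign.

Choose any total $(t_0,e_0)$. Given a total $(t_j,e_j)$, apply the Claim to it and get $s_j\in\langle t_j,e_j\rangle$, a sign $\varepsilon_j$, and $q^0,q^1\le(s_j,e_j)$. Let $c_j\in\{0,1\}$ be the parity of $|\{i<j:\varepsilon_i=\varepsilon_j\}|$. Let $(t_{j+1},e_{j+1})\le q^{c_j}$ be total with the same first coordinate as $q^{c_j}$. Then
$$(t_{j+1},e_{j+1})\le(s_j,e_j)\le(t_j,e_j).$$
Put $k_j=|s_j|$. So $|t_j|<k_j\le|t_{j+1}|$, the node $t_{j+1}$ extends $s_j$, and $e_{j+1}(k_j)=c_j$. Let $x=\bigcup_jt_j$; then $x|_{k_j}=s_j$.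

For every $j$, each $x|_l$ with $l>|t_j|$ lies in $\langle t_j,e_j\rangle$: take $j'>j$ with $|t_{j'}|\ge l$. Since $(t_{j'},e_{j'})\le(t_j,e_j)$ and $t_{j'}\ne t_j$, we have $t_{j'}\in\langle t_j,e_j\rangle$, and $x|_l=t_{j'}|_l$. Hence
$$x(i,l)=e_j(i)\qquad\text{for } i\le|t_j|<l, \tag{5}$$
which gives (a) because $e_j$ is total. For $i<j$ we have $k_i\le|t_{i+1}|\le|t_j|<k_j$, so (5) with $i+1$ in place of $j$ gives
$$x(k_i,k_j)=e_{i+1}(k_i)=c_i. \tag{6}$$
Moreover $x|_{k_i}=s_i$ is decided with sign $\varepsilon_i$ by $q^{c_i}$ (the one chosen at stage $i$), hence by $(t_{i+1},e_{i+1})$. So for all $l>|t_{i+1}|$,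
$$x|_{k_i}<x|_l\ \text{ if }\varepsilon_i=+,\qquad x|_l<x|_{k_i}\ \text{ if }\varepsilon_i=-. \tag{7}$$

Let $\varepsilon$ be a sign for which $J=\{j:\varepsilon_j=\varepsilon\}$ is infinite. Along $J$ the $c_j$ alternate $0,1,0,1,\dots$, so the sets $a^c=\{k_j:j\in J,\ c_j=c\}$, $c=0,1$, are infinite and disjoint. Then (6) is (b), and (7) is (c2$^\varepsilon$). This proves Lemma 1. $\square$

## 6. The space $X_0$ and its selection: proof of Theorem A

**Step 1: one branch for each linear order.** Different linear orders must get branches with bounded intersection, or the space will not be Hausdorff. For this we attach a binary label to each triangle.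

Let $N_m=T_m\times\{0,1\}^m$ and $N=\bigcup_mN_m$, a countable set. For $s=(\tau,w)\in N_m$ put $|s|=m$ and $s|_k=(\tau|_k,w|_k)$ for $k\le m$. There are at most $\mathfrak c$ linear orders on $N$, so fix a surjection $z\mapsto L_z$ from $2^\omega$ onto the set of all linear orders on $N$. For $z\in2^\omega$ the map $\tau\mapsto(\tau,z|_{|\tau|})$ is an injection of $T$ into $N$, and
$$\tau<^z\tau'\iff(\tau,z|_{|\tau|})<_{L_z}(\tau',z|_{|\tau'|})$$
defines a linear order on $T$. Let $x_z,a^0_z,a^1_z$ be given by Lemma 1 for $<^z$. Put
$$s^z_k=(x_z|_k,z|_k)\in N_k,\qquad e_z(k)=\lim_jx_z(k,j),$$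
where the limit exists by (a). Note that $s^z_l|_k=s^z_k$ for $k\le l$. By (b),
$$e_z(k)=1\ \text{ for } k\in a^1_z,\qquad e_z(k)=0\ \text{ for } k\in a^0_z, \tag{8}$$
since $x_z(k,j)=1$ for the infinitely many $j\in a_z^0$ with $j>k$ in the first case, and $x_z(k,i)=0$ for the infinitely many $i\in a^1_z$ with $i>k$ in the second.

**Step 2: the topology.** We define it and check the properties listed in Theorem A.

Let $X_0=N\cup\{p^c_z:z\in2^\omega,\ c\in\{0,1\}\}$, where the $p^c_z$ are distinct new points. Points of $N$ are isolated, and basic neighborhoods of $p^c_z$ are
$$U_n(p^c_z)=\{p^c_z\}\cup\{s^z_k:k\in a^c_z,\ k\ge n\},\qquad n<\omega.$$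
*Separation of new points:* for distinct $p,q\in X_0\setminus N$ and any $n$ there is $m$ with $U_m(q)\cap U_n(p)=\emptyset$. Indeed $U_0(p^0_z)\cap U_0(p^1_z)=\emptyset$, as $a^0_z\cap a^1_z=\emptyset$ and $|s^z_k|=k$. If $z\ne y$ and $s^z_k=s^y_l$, then $k=l$ and $z|_k=y|_k$, so $k$ is bounded, and any larger $m$ will do.

If $s\in N$, then $U_m(p)$ misses $\{s\}$ for $m>|s|$. Together with the separation of new points this shows that $X_0$ is Hausdorff and that all sets $\{s\}$ and $U_n(p)$ are clopen. So $X_0$ is zero-dimensional. Each $U_n(p)$ is compact, being a convergent sequence with its limit, so $X_0$ is locally compact. It is first countable by definition, and separable because $N$ is countable and, the sets $a^c_z$ being infinite, dense. Finally $|X_0|=\mathfrak c$.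

**Step 3: the weak selection.** Nodes on a common branch are compared by the stored digit, as in Section 1; nodes that split are compared at the place where they split; limit points are compared like late nodes of their branches.

Fix a linear order $\prec$ on each finite set $N_k$. Call distinct $s,t\in N$ with $|s|\le|t|$ *comparable* if $t|_{|s|}=s$. If they are incomparable, let $\Delta=\max\{i:s|_i=t|_i\}$. It exists because $N_0$ is a singleton, and $\Delta<\min(|s|,|t|)$ because $s,t$ are incomparable. Define $<_\sigma$ on pairs of distinct points by the following rules.

1. If $s=t|_k$ with $t=(\tau,w)$ and $k<m=|t|$: $s<_\sigma t$ iff $\tau(k,m)=1$.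
2. If $s,t\in N$ are incomparable: $s<_\sigma t$ iff $s|_{\Delta+1}\prec t|_{\Delta+1}$.
3. If $s=s^z_k$: $s<_\sigma p^c_z$ iff $e_z(k)=1$ $(c=0,1)$.
4. If $s\in N$ is not of the form $s^z_k$, let $\Delta=\max\{i:s|_i=s^z_i\}<|s|$: $s<_\sigma p^c_z$ iff $s|_{\Delta+1}\prec s^z_{\Delta+1}$.
5. If $z\ne y$, let $\Delta=\max\{i:s^z_i=s^y_i\}$: $p^c_z<_\sigma p^d_y$ iff $s^z_{\Delta+1}\prec s^y_{\Delta+1}$.
6. $p^1_z<_\sigma p^0_z$.

In rules 2, 4, 5 the two elements of $N_{\Delta+1}$ that are compared are different. So for each pair exactly one of the two possible relations holds, and $\sigma$ is a weak selection.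

**Step 4: continuity.** For each pair of distinct points we need neighborhoods on which the relation is constant, as in (1).

Pairs in $N$ consist of isolated points.

*Rule 3.* Use $\{s^z_k\}$ and $U_n(p^c_z)$ with $n>k$ so large that $x_z(k,j)=e_z(k)$ for $j\ge n$. For $s^z_j\in U_n(p^c_z)$ we have $s^z_k=s^z_j|_k$, so by rule 1, $s^z_k<_\sigma s^z_j$ iff $x_z(k,j)=1$ iff $e_z(k)=1$.

*Rule 4.* Use $\{s\}$ and $U_{\Delta+1}(p^c_z)$. For $j\ge\Delta+1$ we have $s^z_j|_\Delta=s^z_\Delta=s|_\Delta$ and $s^z_j|_{\Delta+1}=s^z_{\Delta+1}\ne s|_{\Delta+1}$. So $s$ and $s^z_j$ are incomparable with the same $\Delta$, and rule 2 gives for $s,s^z_j$ the relation that rule 4 gives for $s,p^c_z$.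

*Rule 5.* Use $U_{\Delta+1}(p^c_z)$ and $U_{\Delta+1}(p^d_y)$. Let $i,j\ge\Delta+1$. The nodes $s^z_i$ and $s^y_j$ agree at level $\Delta$, and their restrictions to level $\Delta+1$ are $s^z_{\Delta+1}\ne s^y_{\Delta+1}$. So they are incomparable with this $\Delta$, and rule 2 compares $s^z_{\Delta+1}$ with $s^y_{\Delta+1}$. The node $s^z_i$ is not of the form $s^y_l$, since otherwise its restriction to level $\Delta+1$ would be $s^y_{\Delta+1}$; so rule 4 applies to $s^z_i,p^d_y$ with the same $\Delta$ and the same comparison. Likewise for $s^y_j,p^c_z$. All relations agree with that of $p^c_z,p^d_y$.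

*Rule 6.* We claim that every point of $U_0(p^1_z)$ is $<_\sigma$ every point of $U_0(p^0_z)$; this is where (b) is used. Let $i\in a^1_z$, $j\in a^0_z$. If $i<j$, then $x_z(i,j)=1$, so $s^z_i<_\sigma s^z_j$ by rule 1. If $j<i$, then $x_z(j,i)=0$, so rule 1 gives again $s^z_i<_\sigma s^z_j$. By (8), $e_z(i)=1$, so $s^z_i<_\sigma p^0_z$; and $e_z(j)=0$, so $p^1_z<_\sigma s^z_j$. Finally $p^1_z<_\sigma p^0_z$.

So $\sigma$ is continuous.

**Step 5: $X_0$ is not weakly orderable.** Here (c) is used, against the order's own branch.

Suppose $<$ is a linear order on $X_0$ with all open rays open in $X_0$. Its restriction to $N$ is $L_z$ for some $z$. Fix this $z$ and write $s_k=s^z_k$, $a^c=a^c_z$, $p^c=p^c_z$. By the definition of $<^z$, we have $x_z|_k<^zx_z|_l$ iff $s_k<s_l$; and for $n\in T$, putting $\hat n=(n,z|_{|n|})$, we have $x_z|_k<^zn$ iff $s_k<\hat n$, and $n<^zx_z|_k$ iff $\hat n<s_k$. So one of the following holds.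

* (c1): for some $\hat n\in N$, both $s_k<\hat n$ and $\hat n<s_k$ occur for infinitely many $k\in a^0$. Since $p^0\ne\hat n$, one of the two open rays at $\hat n$ is a neighborhood of $p^0$, and so it contains $s_k$ for all but finitely many $k\in a^0$. This is a contradiction.
* (c2$^+$): let $\{c,d\}=\{0,1\}$ with $p^c<p^d$, and take open $U\ni p^c$, $V\ni p^d$ with $u<v$ for all $u\in U$, $v\in V$, by Fact 1. Pick $k\in a^d$ with $s_k\in V$. For all large $l\in a^c$ we have $s_l\in U$ and $s_k<s_l$. But $U<V$ gives $s_l<s_k$, a contradiction.
* (c2$^-$): with the same $U,V$, pick $k\in a^c$ with $s_k\in U$. For all large $l\in a^d$ we have $s_l\in V$ and $s_l<s_k$. But $U<V$ gives $s_k<s_l$, a contradiction.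

This proves Theorem A. $\square$

## 7. Triangles of isolated points: proof of Theorem B

We have a space $X$ with a continuous weak selection $\sigma$, but $\mathscr T_\sigma$ may be too coarse, and Example 2 shows that continuity may be lost in it. The remedy is to enlarge $\mathscr T_\sigma$ by adding points whose rays cut out the clopen sets of a base. A new point placed above $B$ and below $X\setminus B$ has a left ray whose trace on $X$ is $B$; this is allowed since weak selections need not be transitive, and it is continuous since $B$ is clopen. The new points must themselves be isolated in the new selection topology. For this we use cycles as in Example 1, replacing each new point by three points in a cycle.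

**Step 1: definition.** Let $\mathscr B$ be a base of clopen subsets of $X$, and let $I=\mathscr B\sqcup\{\ast\}$ with a linear order $\lhd$ in which $\ast$ is the least element. Put $B_\ast=X$ and $B_\beta=\beta$ for $\beta\in\mathscr B$. Let $D=I\times\{0,1,2\}$ be discrete and $Y=X\sqcup D$. Define $\sigma'$ as follows.

* On $X$: $\sigma'=\sigma$.
* For $x\in X$: $x<_{\sigma'}(\beta,i)$ if $x\in B_\beta$, and $(\beta,i)<_{\sigma'}x$ if $x\notin B_\beta$.
* For $\beta\ne\gamma$: $(\beta,i)<_{\sigma'}(\gamma,j)$ iff $\beta\lhd\gamma$.
* $(\beta,0)<_{\sigma'}(\beta,1)<_{\sigma'}(\beta,2)<_{\sigma'}(\beta,0)$.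

Each pair of distinct points is related in exactly one direction, so $\sigma'$ is a weak selection for $Y$.

**Step 2: $\sigma'$ is continuous on $Y$.** We check (1). For two points of $X$ use the continuity of $\sigma$, since $X$ is open in $Y$. For $x\in X$ and $(\beta,i)$ use $\{(\beta,i)\}$ and whichever of the clopen sets $B_\beta$, $X\setminus B_\beta$ contains $x$. Two points of $D$ are isolated.

**Step 3: $\mathscr T_{\sigma'}$ is coarser than the topology of $Y$.** This is one inclusion, and it holds because the rays of a continuous weak selection are open. Explicitly, $(\leftarrow,x)_{\sigma'}\cap X=(\leftarrow,x)_\sigma$ and $(x,\rightarrow)_{\sigma'}\cap X=(x,\rightarrow)_\sigma$ are open in $X$, while $(\leftarrow,(\beta,i))_{\sigma'}\cap X=B_\beta$ and $((\beta,i),\rightarrow)_{\sigma'}\cap X=X\setminus B_\beta$; and all subsets of $D$ are open in $Y$.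

**Step 4: $\mathscr T_{\sigma'}$ is finer than the topology of $Y$.** It suffices to find in $\mathscr T_{\sigma'}$ all singletons of $D$ and all $B\in\mathscr B$. Read the indices $i$ modulo $3$.

*Singletons.* Consider
$$\bigl((\beta,i-1),\rightarrow\bigr)_{\sigma'}\cap\bigl(\leftarrow,(\beta,i+1)\bigr)_{\sigma'}.$$
It contains no $x\in X$, since that would need $x\notin B_\beta$ and $x\in B_\beta$. It contains no $(\gamma,j)$ with $\gamma\ne\beta$, since that would need $\beta\lhd\gamma\lhd\beta$. It does not contain the endpoints $(\beta,i-1)$ and $(\beta,i+1)$, because no point lies in a ray at itself. It contains $(\beta,i)$, because $(\beta,i-1)<_{\sigma'}(\beta,i)<_{\sigma'}(\beta,i+1)$. So it equals $\{(\beta,i)\}$.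

*The set $X$.* As $\ast$ is least and $B_\ast=X$, we have $(\leftarrow,(\ast,1))_{\sigma'}=X\cup\{(\ast,0)\}$ and $(\leftarrow,(\ast,0))_{\sigma'}=X\cup\{(\ast,2)\}$. Their intersection is $X$, so $X\in\mathscr T_{\sigma'}$.

*Basic sets.* For $B\in\mathscr B$ we have $B=X\cap(\leftarrow,(B,0))_{\sigma'}\in\mathscr T_{\sigma'}$.

So $\mathscr T_{\sigma'}$ is the topology of $Y$, and by Step 2 $\sigma'$ is continuous with respect to it. $\square$

With Theorems A and B proved, the Corollary of Section 2 holds: the answer to the Question is no.

## 8. Size of the example and the clopen embedding: Theorem C(1) and (2)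

**Proof of Theorem C(1).** The aim is to keep $|Y|=\mathfrak c$, and for this we choose the base in Theorem B with care. Apply Theorem B to $X_0$ with the base
$$\mathscr B=\{\{s\}:s\in N\}\cup\{U_n(p):p\in X_0\setminus N,\ n<\omega\},$$
which consists of clopen sets and has cardinality $\mathfrak c$. Then $|D|=\mathfrak c$, hence $|Y|=\mathfrak c$, and $Y=X_0\sqcup D$ is zero-dimensional, locally compact and first countable, because $X_0$ and $D$ are. By Theorem B its topology is the selection topology of a continuous weak selection; by the Corollary it is not weakly orderable. $\square$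

**Proof of Theorem C(2).** Let $X$ be zero-dimensional.

(i)$\Rightarrow$(iii) is Theorem B.

(iii)$\Rightarrow$(ii): $X$ is a subspace of $X\sqcup D$, and the weak selection given there is properly continuous.

(ii)$\Rightarrow$(i): let $X\subset Z$ and let $\sigma$ be properly continuous for $Z$. Then $\sigma$ is continuous for $\mathscr T_\sigma$, hence for the finer topology of $Z$; and its restriction to $X$ is continuous, since the sets in (1) may be intersected with $X$.

The last assertion holds because weak orderability passes to subspaces: if $X\sqcup D$ is weakly orderable, restrict the order to $X$. $\square$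

Part (3) was proved in Section 3, so the proof of Theorem C is complete.
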